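# Four-contact placements of one convex polygon in another

## 1. Bounds for $N(k,n)$

Let $P$ be a convex $k$-gon and $Q$ a convex $n$-gon in the plane, in general position. A *4-contact placement* of $P$ within $Q$ is a similar copy of $P$ (translate, rotate, scale by a positive factor) that is contained in $Q$ and has $4$ different vertices of $P$ lying on $4$ edges of $Q$. Let $N(k,n)$ be the maximum number of 4-contact placements over all such pairs $(P,Q)$ in general position; the terms are made precise in Section 2. Write $m=\min(k,n)$ and $M=\max(k,n)$.

**Theorem 1 (lower bound).** For all $k,n\ge 4$,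
$$N(k,n)\ \ge\ \tfrac14\,M\,m\,(m-3)\ \ge\ \tfrac1{16}\,kn\min(k,n).$$

**Corollary.** There are no absolute constants $C,c>0$ with $N(k,n)\le C\,k\,n\log^c(k+n)$ for all $k,n\ge3$.

**Theorem 2 (upper bound).** For all $k,n\ge3$: $N(k,n)\le kn^2$.

**Theorem 3 (sharp order and classification).**

1. For $k\ge n\ge4$: $\frac14kn(n-3)\le N(k,n)\le kn^2$, so $N(k,n)=\Theta(kn^2)$.
2. For $4\le k\le n$: $N(k,n)\ge\frac14nk(k-3)=\Omega(k^2n)$. Any bound $\widetilde O(k^an)$ valid for all $k,n$ must have $a\ge2$.
3. Let $S\subseteq\{(k,n):k,n\ge4\}$. There are $C,c$ with $N(k,n)\le Ckn\log^c(k+n)$ on $S$ if and only if there are $C',c'$ with $\min(k,n)\le C'\log^{c'}(k+n)$ on $S$.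

The background is as follows. It is known that there are at most $O(k^4n\log^2n)=\widetilde O(k^4n)$ 4-contact placements; the tilde hides powers of the logarithm. The question, whose source is Timothy M. Chan and Isaac M. Hair, "Convex Polygon Containment: Improving Quadratic to Near Linear Time", arXiv:2403.13292 (2024), is whether $\widetilde O(k^4n)$ can be replaced by $\widetilde O(kn)$. The Corollary says no: when $k=n$ the number can be cubic in $n$. The known bound is used in these notes only once, in the "if" half of Theorem 3(3). A bound of order $kn^2$ also follows from Agarwal–Amenta–Sharir 1998; the proof of Theorem 2 below is self-contained. For $k<n$ the exact power of $k$ is not settled here: it lies between $k^2n$ and $\min(kn^2,\,k^4n\log^2n)$.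

The Corollary follows from Theorem 1 at once. If such $C,c$ existed, then $k=n$ would give $\frac{n^3}{16}\le Cn^2\log^c(2n)$ for all $n\ge4$, which is false for large $n$.

## 2. Copies, contacts, general position, and the smallest cases

Identify $\mathbb R^2$ with $\mathbb C$ and write $\langle x,y\rangle=\mathrm{Re}(x\bar y)$, the usual inner product. A similarity of the allowed kind is $x\mapsto zx+t$ with $z,t\in\mathbb C$, $z\neq0$: the modulus of $z$ is the scale, its argument is the rotation. So similarities form an open subset of $\mathbb C^2=\mathbb R^4$. Four degrees of freedom explain the number four: four contacts are what one expects to pin a copy down.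

*One ambiguity.* "On 4 edges" may or may not mean four distinct edges. The lower bound below produces placements with four distinct edges, and the upper bound never uses distinctness, so both hold in both readings.

*General position.* A pair $(P,Q)$, with vertices $p_1,\dots,p_k$ and $q_1,\dots,q_n$ in cyclic order, is a point of $\mathbb R^{2k+2n}$. General position means that the coordinates satisfy no degenerate algebraic coincidence: the pair avoids a finite list of sets, each of them the zero set of a nonzero polynomial. We use three consequences.

* (G1) Only finitely many similar copies of $P$ are 4-contact placements.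
* (G2) $|p_1-p_2|\ne|p_{1+r}-p_{2+r}|$ for $r\not\equiv0\pmod k$.
* (G3) The oriented angle from one edge of $P$ to another never equals the oriented angle from one edge of $Q$ to another.

**Small cases.** If $k=3$, then $P$ does not have four vertices, so $N(3,n)=0$. The first interesting case is $k=n=4$. Take $Q_0=[-1,1]^2$ and, for small $\varepsilon>0$, the rectangle $P_0$ with vertices
$$1-i\varepsilon,\qquad i-\varepsilon,\qquad -1+i\varepsilon,\qquad -i+\varepsilon .$$
Its side vectors $(1+\varepsilon)(1,-1)$ and $(1-\varepsilon)(1,1)$ are at $45^\circ$ to the axes, and its vertices lie on the right, top, left and bottom edges of the square. Is this contact rigid? Let $z=x+iy$ and $t=t_1+it_2$. The conditions "first vertex stays left of the right edge", and so on around the square, are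
$$x+\varepsilon y+t_1\le1,\qquad x-\varepsilon y+t_2\le1,\qquad x+\varepsilon y-t_1\le1,\qquad x-\varepsilon y-t_2\le1.$$
If all four are equalities, the first and third give $t_1=0$, the second and fourth give $t_2=0$, and then $x+\varepsilon y=x-\varepsilon y=1$ gives $x=1$, $y=0$. So these four contacts determine the placement $z=1$, $t=0$.

Rotating by $90^\circ$ preserves the square, so $z=1,i,-1,-i$ all work. The rectangle has a half-turn symmetry, so these are only two copies of $P_0$; once $P_0$ is perturbed into general position they become four. This shows $N(4,4)\ge4$, exactly what Theorem 1 claims for $k=n=4$. The perturbation step is Lemma 4. Note the shape of the example: the vertices of $P_0$ are *not* at the midpoints of the edges, but shifted along the edges by $\varepsilon$, alternately clockwise and counterclockwise. This is the seed of the general construction.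

## 3. The containment polytope in $\mathbb R^4$

Translate $Q$ so that $0\in\operatorname{int}Q$; this does not change the number of placements. Each edge $e_j$ lies on a line not through $0$, so there are $m_1,\dots,m_n\in\mathbb C$ (outer normal vectors) with
$$Q=\{x:\ \mathrm{Re}(x\bar m_j)\le1,\ j=1,\dots,n\},$$
one inequality per edge. Define
$$F(P,Q)=\{(z,t)\in\mathbb C^2:\ \mathrm{Re}\big((zp_i+t)\bar m_j\big)\le1\ \text{ for all }i,j\}.$$
These are $kn$ inequalities, and we call them $(i,j)$. The useful fact is that each is *linear* in $(z,t)\in\mathbb R^4$. Since $Q$ is convex, the copy $zP+t$ lies in $Q$ exactly when all $zp_i+t$ do, that is, when $(z,t)\in F(P,Q)$. If $(z,t)\in F(P,Q)$, then inequality $(i,j)$ is tight (an equality) exactly when $zp_i+t$ lies in $Q$ and on the line of $e_j$, that is, on the edge $e_j$.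

**Definition (good vertex).** A point $v=(z,t)\in F(P,Q)$ is a *good vertex* if $z\ne0$, exactly four inequalities $(i_r,j_r)$ are tight at $v$, their normals in $\mathbb R^4$ are linearly independent, the four $i_r$ are distinct and the four $j_r$ are distinct.

A good vertex gives a 4-contact placement with four distinct edges. In the rectangle example $(1,0)$ is a good vertex: the four equations have a unique solution, so their normals are independent, and each vertex of $P_0$ is in the relative interior of its edge, so no other inequality is tight.

## 4. Passing to general position

The constructions below are highly symmetric, so they are not in general position. This section shows that symmetric examples may be used anyway.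

**Lemma 4.** If $F(P_0,Q_0)$ has at least $R$ good vertices, where $P_0$ is a convex $k$-gon, $Q_0$ a convex $n$-gon and $0\in\operatorname{int}Q_0$, then $N(k,n)\ge R$.

*Proof.*

**Step 1: good vertices persist.** Choose $R$ good vertices. The coefficients of the inequalities $(i,j)$ depend continuously on the vertices of $P$ and $Q$ near $(P_0,Q_0)$: the number $m_j$ is obtained by solving $\mathrm{Re}(x\bar m_j)=1$ at the two endpoints of $e_j$, a $2\times2$ system that is nonsingular because the line misses $0$. At a good vertex, the four tight inequalities form a $4\times4$ system with nonzero determinant. For $(P,Q)$ close to $(P_0,Q_0)$ the determinant stays nonzero, and by Cramer's rule the unique solution is close to the old one. All other inequalities were strict and remain strict; $z\ne0$ remains true; the $R$ solutions remain distinct. So $F(P,Q)$ has at least $R$ good vertices. Also $P$ and $Q$ are still a convex $k$-gon and a convex $n$-gon with $0\in\operatorname{int}Q$.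

**Step 2: general position is dense.** A finite union of zero sets of nonzero polynomials has empty interior, so we can choose $(P,Q)$ in general position as close to $(P_0,Q_0)$ as we like. It is worth seeing that the finiteness (G1) really is a condition of this kind. Write $f_j=q_{j+1}-q_j$ and $n_j=if_j$. The line of $e_j$ is $\langle x-q_j,n_j\rangle=0$, with coefficients polynomial in the coordinates. If infinitely many copies are 4-contact placements, then for some fixed labels, vertices $p_{i_1},\dots,p_{i_4}$ (distinct) on the lines of $e_{j_1},\dots,e_{j_4}$, the four linear equations have infinitely many solutions with $z\neq0$. Call the vertices $p,p',p'',p'''$ for short.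

* Three of the $j_r$ equal: three vertices of $P$ would be collinear, which is impossible.
* Pattern $(a,a,b,b)$: put $u=p-p'$, $w=p''-p'''$. Then $zu\bar f_a$ and $zw\bar f_b$ are real, hence so is the product of the first with the conjugate of the second, $|z|^2u\bar w\bar f_af_b$. So $\mathrm{Im}(u\bar w\bar f_af_b)=0$, the vanishing of a nonzero polynomial ($w$ can be rotated independently of the other factors).
* Pattern $(a,a,b,c)$: the difference of the first two equations forces $zu\bar f_a$ real, that is, $z=r\zeta$ with $\zeta=\bar uf_a$ and $r$ real. What remains is a system of three equations in $(r,t)\in\mathbb R^3$ with rows $(\langle\zeta p,n_a\rangle,n_a)$, $(\langle\zeta p'',n_b\rangle,n_b)$, $(\langle\zeta p''',n_c\rangle,n_c)$. Its determinant is $\pm\det(n_a,n_b)\langle\zeta p''',n_c\rangle$ plus terms not involving $p'''$, hence a nonzero polynomial. It vanishes, because there are infinitely many solutions.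
* Four distinct $j_r$: the $4\times4$ determinant vanishes. It is a nonzero polynomial, because it is nonzero when the four lines are, in cyclic order, the side lines of the square and the four vertices are the corresponding ones of the rectangle of Section 2.

**Step 3: distinct points give distinct copies.** Let $(P,Q)$ be in general position with $R$ good vertices. Suppose $(z,t)\ne(z',t')$ give the same copy of $P$. Composing one map with the inverse of the other, we get an orientation-preserving similarity, not the identity, that maps $P$ to itself. Comparing areas, it is an isometry. It permutes the vertices by a cyclic shift $p_i\mapsto p_{i+r}$. If $r\equiv0$, it fixes $p_1$ and $p_2$ and is the identity. If $r\not\equiv0$, then $|p_1-p_2|=|p_{1+r}-p_{2+r}|$, against (G2). So the $R$ good vertices are $R$ different 4-contact placements. $\square$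

## 5. Radial perturbations of a regular polygon, and where they fail

Let $\omega=e^{2\pi i/n}$ and let $Q_0=\{x:\mathrm{Re}(x\omega^{-j})\le1,\ j\in\mathbb Z/n\}$, the regular $n$-gon with inscribed unit circle. It touches that circle at the points $\omega^j$. Choose $k\le n$ of these, $g_l=\omega^{c_l}$, as the vertices of a $k$-gon. At $z=1$, $t=0$ all $k$ vertices touch: a very degenerate point where $k$ inequalities are tight. The natural plan is to perturb the $k$-gon slightly, so that this degenerate point breaks up into many good vertices, and then to multiply by the $n$ rotations of $Q_0$.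

The first perturbation to try moves each vertex radially: $p_l=g_lA_l$ with $A_l$ real, near $1$. Then inequality $(l,c_l)$ reads
$$\mathrm{Re}\big((zg_lA_l+t)\bar g_l\big)=A_l\,\mathrm{Re}\,z+\langle t,g_l\rangle\le1 .$$
The imaginary part of $z$ has disappeared. For $(z,t)$ near $(1,0)$ only the inequalities $(l,c_l)$ can be tight, since for $j\ne c_l$ the left side of $(l,j)$ is close to $\mathrm{Re}\,\omega^{c_l-j}\leq\cos(2\pi/n)<1$. All their normals lie in a 3-dimensional subspace of $\mathbb R^4$, so four of them are never independent. There is no good vertex near $(1,0)$, whatever the $A_l$. Geometrically, a small turn moves each vertex along its edge, and nothing stops it.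

So the vertices need tangential offsets as well, as in the rectangle. Let $p_l=g_l(A_l-iB_l)$. Then
$$\mathrm{Re}\big((zp_l+t)\bar g_l\big)=A_l\,\mathrm{Re}\,z+B_l\,\mathrm{Im}\,z+\langle t,g_l\rangle .\tag{1}$$
But if all of $A_l-1$, $B_l$, $\mathrm{Re}\,z-1$, $\mathrm{Im}\,z$, $t$ have the same small size $\delta$, the new term $B_l\,\mathrm{Im}\,z$ has size $\delta^2$. To order $\delta$ we are back in the degenerate system.

The way out is to balance the orders in (1). Let offset and rotation have size $\varepsilon$ and everything else size $\varepsilon^2$:
$$A_l=1+\varepsilon^2\mu_l,\quad B_l=\varepsilon\nu_l,\qquad z=1+\varepsilon^2s+i\varepsilon b,\quad \text{translation }\varepsilon^2t .$$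
Then all terms meet at order $\varepsilon^2$, and dividing by $\varepsilon^2$ the inequality becomes, in the limit $\varepsilon\to0$,
$$s+\langle t,g_l\rangle+\nu_lb+\mu_l\le0 .\tag{2}$$
These are inequalities in the four real unknowns $(s,t,b)$, and the numbers $\nu_l,\mu_l$ are ours to choose. If we can choose them so that (2) defines a polyhedron with about $k^2$ vertices, the $n$ rotations yield about $nk^2$ good vertices.

## 6. A polyhedron in $\mathbb R^4$ with $q(q-3)/4$ vertices

What should $\mu_l,\nu_l$ be? Let $g_l=e^{i\varphi_l}$ and suppose $\nu_l=\nu(\varphi_l)$, $\mu_l=\mu(\varphi_l)$ for two functions. A point $(s,t,b)$ satisfies (2) with tight set $I$ exactly when the function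
$$h(\varphi)=-\mu(\varphi)-b\,\nu(\varphi)-\langle t,e^{i\varphi}\rangle-s$$
vanishes at the nodes $\varphi_l$, $l\in I$, and is positive at the other nodes. The span of $1,\cos\varphi,\sin\varphi$ is already present. If $-\mu$ and $\nu$ are the two second harmonics, $h$ runs through trigonometric polynomials of degree $2$ with one leading coefficient fixed. Such polynomials can have four zeros, placed where we like. Positivity is needed only *at the nodes*, so $h$ may be negative between two neighboring nodes. Hence the zeros should come as two pairs of neighboring nodes, and there are about $q^2/2$ ways to choose them. The fixed leading coefficient must have the right sign, which costs a factor $2$.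

**Lemma 5.** Let $q\ge4$, $0\le\varphi_1<\dots<\varphi_q<2\pi$, $g_l=e^{i\varphi_l}$. There are real $\mu_l,\nu_l$ such that
$$G=\{(s,t,b)\in\mathbb R\times\mathbb C\times\mathbb R:\ s+\langle t,g_l\rangle+\nu_lb+\mu_l\le0,\ l=1,\dots,q\}$$
has at least $q(q-3)/4$ vertices at each of which exactly four inequalities are tight, with linearly independent normals. Different ones among these vertices have different tight sets.

*Proof.* Consider unordered pairs $\{e,e'\}$ of disjoint edges of the cycle $1,2,\dots,q,1$. Each of the $q$ edges is disjoint from $q-3$ others, so there are $q(q-3)/2$ pairs. For such a pair let $I=e\cup e'$, so $|I|=4$, and put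
$$T(\varphi)=\prod_{l\in I}\sin\frac{\varphi-\varphi_l}2 .$$

**Step 1: signs at the nodes.** The aim is to show that $T$ has one sign at all nodes outside $I$. Let $h\notin I$. Since $|\varphi_h-\varphi_l|<2\pi$, the factor $\sin\frac{\varphi_h-\varphi_l}2$ has the sign of $\varphi_h-\varphi_l$. For a cycle edge $\{l,l+1\}$ with $l<q$, the node $\varphi_h$ lies on the same side of $\varphi_l$ and $\varphi_{l+1}$, so the two factors have positive product. For the edge $\{q,1\}$ we have $\varphi_1<\varphi_h<\varphi_q$, so the product is negative. At most one of $e,e'$ is $\{q,1\}$. Put $\epsilon=-1$ if $\{q,1\}\in\{e,e'\}$ and $\epsilon=+1$ otherwise. Then $\hat T=\epsilon T$ is $0$ at the nodes of $I$ and positive at all other nodes.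

**Step 2: the leading term.** We need the second harmonic of $\hat T$. Write each factor as $\frac1{2i}\big(e^{i(\varphi-\varphi_l)/2}-e^{-i(\varphi-\varphi_l)/2}\big)$. Expanding the product of four, only the frequencies $\pm2,\pm1,0$ occur, so $T$ is a trigonometric polynomial of degree $2$. Since $(2i)^4=16$, its top terms, with $\sigma=\sum_{l\in I}\varphi_l$, are
$$\tfrac1{16}e^{i(2\varphi-\sigma/2)}+\tfrac1{16}e^{-i(2\varphi-\sigma/2)}=\tfrac18\cos\big(2\varphi-\tfrac\sigma2\big).$$
For any phase $\chi$,
$$\cos(2\varphi-\tfrac\sigma2)=\cos(2\varphi-\chi)\cos(\tfrac\sigma2-\chi)+\sin(2\varphi-\chi)\sin(\tfrac\sigma2-\chi),$$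
so the coefficient of $\sin(2\varphi-\chi)$ in $\hat T$ is
$$\kappa=\frac\epsilon8\sin\Big(\frac\sigma2-\chi\Big).$$

**Step 3: the choice of the phase.** We want $\kappa>0$ for many pairs. Each pair excludes only finitely many $\chi$ modulo $2\pi$ where $\kappa=0$, so we can choose $\chi$ with all $\kappa$ nonzero. Replacing $\chi$ by $\chi+\pi$ flips the sign of every $\kappa$. So one of the two phases has $\kappa>0$ for at least half of the pairs, that is, for at least $q(q-3)/4$ of them. Fix this $\chi$ and put
$$\nu_l=\cos(2\varphi_l-\chi),\qquad\mu_l=-\sin(2\varphi_l-\chi).$$

**Step 4: different pairs have different sets $I$.** This ensures that we do not count a vertex twice. For $q\ge5$, four nodes induce a subgraph of the $q$-cycle that is a disjoint union of paths, and such a graph has at most one perfect matching; so $I$ determines $\{e,e'\}$. For $q=4$ the two pairs $\{\{1,2\},\{3,4\}\}$ and $\{\{2,3\},\{4,1\}\}$ have the same $I$, hence the same $\sigma$, but opposite $\epsilon$. So exactly one of them has $\kappa>0$.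

**Step 5: the points of $G$.** Let $\kappa>0$. Then $\hat T/\kappa$ has $\sin(2\varphi-\chi)$-coefficient $1$, so with suitable real $s,b$ and complex $t$,
$$\hat T(\varphi)/\kappa=\sin(2\varphi-\chi)-b\cos(2\varphi-\chi)-\langle t,e^{i\varphi}\rangle-s ,$$
because $\langle t,e^{i\varphi}\rangle$ runs through all combinations of $\cos\varphi$ and $\sin\varphi$. At the node $\varphi_l$ this says $-\mu_l-b\nu_l-\langle t,g_l\rangle-s\ge0$, with equality exactly for $l\in I$, by Step 1. So $(s,t,b)\in G$ with tight set exactly $I$.

**Step 6: independence of the normals.** We must show that the four vectors $(1,g_l,\nu_l)$, $l\in I$, are independent. If not, the $4\times4$ matrix with these rows is singular, so there is $(s',t',b')\ne0$ such that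
$$f(\varphi)=s'+\langle t',e^{i\varphi}\rangle+b'\cos(2\varphi-\chi)$$
vanishes at the four nodes of $I$. As $1,\cos\varphi,\sin\varphi,\cos(2\varphi-\chi)$ are linearly independent functions, $f\ne0$. Recall that a nonzero trigonometric polynomial of degree $\le2$ has at most $4$ zeros in $[0,2\pi)$: multiplied by $e^{2i\varphi}$ it is a nonzero polynomial of degree $\le4$ in $e^{i\varphi}$. Choose $\varphi_*$ in $[0,2\pi)$ outside the nodes of $I$; then $T(\varphi_*)\ne0$, and for $c=f(\varphi_*)/T(\varphi_*)$ the function $f-cT$ has five zeros, so $f=cT$. The $\sin(2\varphi-\chi)$-coefficient of $f$ is $0$ and that of $T$ is $\epsilon\kappa\ne0$. So $c=0$ and $f=0$, a contradiction. Hence the points of Step 5 are vertices as claimed, and by Step 4 they have different tight sets. $\square$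

**Example ($q=4$).** Let $\varphi_l=0,\frac\pi2,\pi,\frac{3\pi}2$. Then $\sigma=3\pi$ and, by Step 2, the second harmonic of $T$ is $\frac18\cos(2\varphi-\frac{3\pi}2)=-\frac18\sin2\varphi$; in fact $T=-\frac18\sin2\varphi$, since both sides vanish at the four nodes, and their difference has degree $\leq1$, so it has at most two zeros unless it is $0$. With $\chi=0$ the pair with $\epsilon=-1$ has $\kappa=\frac18$. So $\mu_l=0$ and $\nu_l=1,-1,1,-1$, and
$$G:\quad s+b+|t_1|\le0,\qquad s-b+|t_2|\le0,$$
a cone whose one vertex is the origin. The resulting polygon $g_l(1-i\varepsilon\nu_l)$ is exactly the rectangle of Section 2.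

## 7. Theorem 1 for $4\le k\le n$: regular $Q$

**Step 1: the polygons.** Let $\omega=e^{2\pi i/n}$ and $Q_0=\{x:\mathrm{Re}(x\omega^{-j})\le1,\ j\in\mathbb Z/n\}$; so $m_j=\omega^j$. Choose integers $0\le c_1<\dots<c_k\le n-1$. Apply Lemma 5 with $q=k$ and $\varphi_l=2\pi c_l/n$, so that $g_l=\omega^{c_l}$, and take its $\mu_l,\nu_l$. For small $\varepsilon>0$ let $P_0$ have vertices
$$p_l=\omega^{c_l}(A_l-iB_l),\qquad A_l=1+\varepsilon^2\mu_l,\quad B_l=\varepsilon\nu_l .$$
These are small perturbations of distinct points of the unit circle. Since strictly convex position is an open condition, they are the vertices of a convex $k$-gon for small $\varepsilon$.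

**Step 2: the inequalities near $z=1$.** We consider $z=1+\varepsilon^2s+i\varepsilon b$ and translation $\varepsilon^2t$, with $(s,t,b)$ in a fixed bounded open region containing all the vertices of $G$ from Lemma 5. For fixed $\varepsilon>0$ this is an affine change of coordinates of $\mathbb R^4$, so it preserves independence of normals. By (1), inequality $(l,c_l)$ reads
$$(1+\varepsilon^2s)(1+\varepsilon^2\mu_l)+\varepsilon^2\nu_lb+\varepsilon^2\langle t,g_l\rangle\le1,$$
that is,
$$s+\langle t,g_l\rangle+\nu_lb+\mu_l+\varepsilon^2\mu_ls\le0.\tag{3}$$
For $j\ne c_l$ the left side of $(l,j)$ tends, as $\varepsilon\to0$, to $\mathrm{Re}\,\omega^{c_l-j}\le\cos(2\pi/n)<1$, uniformly on the bounded region. So $(l,j)$ is strict there for small $\varepsilon$.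

**Step 3: good vertices near $z=1$.** The coefficients of (3) converge to those of $G$. Take a vertex of $G$ from Lemma 5 with tight set $I$. The four equations $l\in I$ of $G$ have nonzero determinant, so for small $\varepsilon$ the four equations (3) with $l\in I$ are independent and their unique solution is close to the vertex. The other inequalities (3) were strict at the vertex and stay strict at the solution, and the inequalities $(l,j)$ with $j\ne c_l$ are strict by Step 2. Thus the solution is a good vertex of $F(P_0,Q_0)$: the tight inequalities are $(l,c_l)$, $l\in I$, with four distinct $l$ and four distinct $c_l$, and $z$ is near $1$, hence nonzero. Different vertices of $G$ have different tight sets and give different good vertices. So there are at least $k(k-3)/4$ good vertices with $z$ near $1$.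

**Step 4: rotation.** Since $\omega^aQ_0=Q_0$ for every integer $a$, the linear map $(z,t)\mapsto(\omega^az,\omega^at)$ preserves $F(P_0,Q_0)$; it permutes the inequalities by $(i,j)\mapsto(i,j+a)$. So it sends good vertices to good vertices. For $a=0,\dots,n-1$ the images have $z$ near $\omega^a$, so for small $\varepsilon$ they are distinct for distinct $a$. In total $F(P_0,Q_0)$ has at least $n\cdot\frac{k(k-3)}4$ good vertices, and Lemma 4 gives
$$N(k,n)\ge\tfrac14nk(k-3)\qquad(4\le k\le n).$$

## 8. Theorem 1 for $4\le n\le k$: regular $P$

Now the larger number is $k$, so the symmetry should be that of $P$: we exchange the roles and perturb the edges of $Q$.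

**Step 1: positions of the edges.** Let $\omega=e^{2\pi i/k}$ and let $P_0$ have vertices $p_i=\omega^i$, $i\in\mathbb Z/k$. Put $c_j=\lfloor jk/n\rfloor$ for $j=0,\dots,n-1$, and $g_j=\omega^{c_j}$. As $k\ge n$, consecutive values $jk/n$ differ by at least $1$, so the $c_j$ are distinct integers in $[0,k-1]$. We need that the $g_j$ surround the origin. With $c_n=k$, each cyclic gap is $c_{j+1}-c_j\le\lceil k/n\rceil\le\lceil k/4\rceil\le\frac{k+3}4<\frac k2$, the last step because $k>3$. So the angular gaps are less than $\pi$, every open half-circle contains some $g_j$, and no closed half-plane bounded by a line through $0$ contains all the $g_j$. Hence $0$ is in the interior of their convex hull.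

**Step 2: the polygon $Q_0$.** Apply Lemma 5 with $q=n$ to the angles $2\pi c_j/k$, and set
$$Q_0=\{x:\mathrm{Re}(x\bar m_j)\le1\ \text{for all } j\},\qquad\bar m_j=\omega^{-c_j}(A_j-iB_j),\quad A_j=1+\varepsilon^2\mu_j,\quad B_j=\varepsilon\nu_j .$$
The points $m_j$ are small perturbations of the $g_j$, so for small $\varepsilon$ they are in strictly convex position with $0$ in the interior of their hull. Then $Q_0$ is a bounded convex polygon with exactly $n$ edges and $0\in\operatorname{int}Q_0$. Indeed $0$ satisfies all inequalities strictly. $Q_0$ is bounded, because for every direction $x\ne0$ some $\mathrm{Re}(x\bar m_j)$ is positive. And inequality $j$ contributes an edge: $m_j$ is a vertex of the hull, so some $x$ has $\mathrm{Re}(x\bar m_j)>\mathrm{Re}(x\bar m_l)$ for all $l\ne j$. The left side is positive, as $0$ is interior to the hull. Scale $x$ so that the left side is $1$; then near $x$ the boundary of $Q_0$ is a piece of the line $\mathrm{Re}(x\bar m_j)=1$.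

**Step 3: the inequalities near $z=1$.** Again let $z=1+\varepsilon^2s+i\varepsilon b$, translation $\varepsilon^2t$. The left side of $(c_j,j)$ is
$$\mathrm{Re}\big((z\omega^{c_j}+\varepsilon^2t)\omega^{-c_j}(A_j-iB_j)\big)=\mathrm{Re}\big(z(A_j-iB_j)\big)+\varepsilon^2\,\mathrm{Re}\big(t\omega^{-c_j}(A_j-iB_j)\big),$$
and $\mathrm{Re}(z(A_j-iB_j))=(1+\varepsilon^2s)(1+\varepsilon^2\mu_j)+\varepsilon^2\nu_jb$. So, after subtracting $1$ and dividing by $\varepsilon^2$, the inequality becomes
$$s+\langle t,g_j\rangle+\nu_jb+\mu_j+\varepsilon^2\mu_js+\mathrm{Re}\big(t\,\omega^{-c_j}(A_j-1-iB_j)\big)\le0.\tag{4}$$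
Since $A_j-1$ and $B_j$ tend to $0$, its coefficients converge to those of $G$. For $i\ne c_j$ the left side of $(i,j)$ tends to $\mathrm{Re}\,\omega^{i-c_j}\le\cos(2\pi/k)<1$, uniformly for bounded $(s,t,b)$, so these inequalities are strict for small $\varepsilon$. Exactly as in Step 3 of Section 7, with (4) in place of (3), each vertex of $G$ from Lemma 5 yields a nearby good vertex: the tight inequalities are $(c_j,j)$, $j\in I$, with four distinct $j$ and four distinct $c_j$. So there are at least $n(n-3)/4$ good vertices with $z$ near $1$.

**Step 4: rotation.** Evaluated at $(\omega^az,t)$, inequality $(i,j)$ is inequality $(i+a,j)$ evaluated at $(z,t)$, because $\omega^ap_i=p_{i+a}$. So the linear map $(z,t)\mapsto(\omega^az,t)$ preserves $F(P_0,Q_0)$, moves tight inequalities by $(i,j)\mapsto(i-a,j)$, and sends good vertices to good vertices. For $a=0,\dots,k-1$ the images have $z$ near $\omega^a$ and are distinct for small $\varepsilon$. In total there are at least $k\cdot\frac{n(n-3)}4$ good vertices, and Lemma 4 gives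
$$N(k,n)\ge\tfrac14kn(n-3)\qquad(4\le n\le k).$$

Sections 7 and 8 together say $N(k,n)\ge\frac14Mm(m-3)$. For $m\ge4$ we have $m-3\ge\frac m4$, so this is at least $\frac1{16}Mm^2=\frac1{16}kn\min(k,n)$. This proves Theorem 1. $\blacksquare$

## 9. The upper bound $kn^2$ by counting 2-faces

Let $(P,Q)$ be in general position with $0\in\operatorname{int}Q$, and $F=F(P,Q)$. It is bounded: $zp_1+t$ and $zp_2+t$ lie in $Q$, so their difference $z(p_1-p_2)$ is bounded, hence $z$ and then $t$. It is 4-dimensional: at $(0,0)$ every inequality reads $0\le1$ and is strict. So $F$ is a 4-polytope with at most $kn$ facets.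

The plan is to show that 4-contact placements are vertices of $F$, to bound their number by the number of 2-faces, and to count the 2-faces. The crude count of the last item loses too much: a 2-face is determined by two facets, and there are $\binom{kn}2$ pairs of inequalities, of order $k^2n^2$. What saves a factor $k$ is that most pairs of inequalities can never be tight together at a placement, because they require incompatible *rotations*.

Recall two facts about polytopes. The *vertex figure* of a 4-polytope at a vertex $v$ is its intersection with a hyperplane $H$ separating $v$ from all other vertices. It is a 3-polytope whose vertices and edges correspond to the edges and the 2-faces of the 4-polytope at $v$. For the cube $[0,1]^4$ at $v=0$, the hyperplane $\sum x_i=\frac12$ gives a tetrahedron: $4$ edges and $6$ squares meet at $v$. The second fact is standard (see Ziegler, *Lectures on Polytopes*, Ch. 3):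

**Lemma 6.** Let $h$ be an affine function on a polytope $R$. The vertices of $R$ with $h>0$ induce a connected subgraph of the graph of $R$, if there are any.

*Proof.* Let $R'$ be the face of $R$ where $h$ is maximal. From a vertex with $h>0$ not in $R'$ there is an edge of $R$ to a vertex with larger $h$. Repeating, we reach a vertex of $R'$, and stay in $h>0$ all the way. All vertices of $R'$ have $h>0$, and the graph of the polytope $R'$ is connected. $\square$

**Step 1: 4-contact placements are vertices of $F$.** Let $v=(z,t)$ be a 4-contact placement, and suppose it lies in the relative interior of a face of $F$ of positive dimension. All inequalities tight at $v$ are tight on that whole face. So all points of that face near $v$ have $z\ne0$ and the same four contacts; they are infinitely many 4-contact placements $(z,t)$. A given copy of $P$ arises from at most $k$ pairs $(z,t)$, because the pair is determined by which vertex of the copy is the image of $p_1$ (the image of $p_2$ is then the next vertex counterclockwise, if the $p_i$ are labeled counterclockwise). So there are infinitely many copies, against (G1). Hence $v$ is a vertex.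

**Step 2: at most as many 4-contact vertices as 2-faces meeting them.** Let $f$ be the number of 2-faces of $F$ that contain a 4-contact vertex. We show
$$\#\{\text{4-contact vertices}\}\le f.\tag{5}$$
Choose a linear functional $\ell$ with distinct values on the vertices of $F$. Let $v$ be a 4-contact vertex with $u$ ascending and $d$ descending edges, so $u+d\ge4$. In the vertex figure at $v$, the vertex on an edge $vw$ has the form $v+\lambda(w-v)$ with $\lambda>0$; so it satisfies $\ell>\ell(v)$ exactly when the edge ascends. By Lemma 6 with $h=\ell-\ell(v)$, the ascending vertices of the figure induce a connected graph. If $u\ge1$, it has at least $u-1$ edges, that is, at least $u-1$ 2-faces at $v$ have both their edges at $v$ ascending. Likewise with $h=\ell(v)-\ell$, if $d\ge1$, at least $d-1$ 2-faces have both edges at $v$ descending. If $u,d\ge1$, this makes at least $u+d-2\ge2$ such 2-faces. If $u=0$ or $d=0$, every edge of the vertex figure counts, and a 3-polytope has at least $6$ edges.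

A 2-face is contained in the cone at $v$ spanned by its two edges there. So if both ascend, $v$ is the unique minimum of $\ell$ on the 2-face; if both descend, $v$ is the unique maximum. Count pairs (4-contact vertex $v$, 2-face on which $v$ is the minimum or the maximum of $\ell$). There are at least two for each $v$. Each of the $f$ relevant 2-faces has one minimum and one maximum, so there are at most $2f$. This gives (5).

**Step 3: arcs of orientations.** We translate "two inequalities tight together" into a condition on $\theta=\arg z$. Let $I_{ij}$ be the set of $\theta$ on the circle for which $e^{i\theta}p_i$ (here $i$ in the exponent is the imaginary unit) maximizes $\langle\,\cdot\,,m_j\rangle$ among the rotated vertices of $P$. Equivalently, $p_i$ is extreme in $P$ in the direction $\arg m_j-\theta$. The directions in which a given vertex is extreme form a closed arc, and these arcs tile the circle of directions, with the outer normal directions of the edges of $P$ as endpoints. So for each $j$ the closed arcs $I_{1j},\dots,I_{kj}$ tile the circle, in cyclic order, and the $k$ endpoints are the angles $\arg m_j-\arg\eta$, with $\eta$ an outer normal of an edge of $P$.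

If $(z,t)\in F$, $z\ne0$, and $(i,j)$ is tight, then $zp_i+t$ attains the maximum of $\langle\,\cdot\,,m_j\rangle$ over the copy of $P$, because all of $Q$ satisfies $\langle\,\cdot\,,m_j\rangle\le1$. So $\arg z\in I_{ij}$.

*Example.* Let $P$ have vertices $1,i,-1,-i$ and let $m_1=1$, $m_2=e^{2\pi i/3}$. The vertex $1$ is extreme in direction $m_1$ for $|\theta|\le45^\circ$. The endpoints for $m_1$ are at $45^\circ,135^\circ,225^\circ,315^\circ$, those for $m_2$ are these plus $120^\circ$: $165^\circ,255^\circ,345^\circ,75^\circ$. Together they cut the circle into $8=2k$ pieces, and on each piece the pair of extreme vertices is constant.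

**Step 4: $f\le kn^2$.** For each facet of $F$ choose one inequality $(i,j)$ defining it. Every 2-face of the 4-polytope $F$ is the intersection of exactly two facets, so 2-faces correspond injectively to unordered pairs $\{(i,j),(i',j')\}$ of distinct inequalities, both tight on the 2-face. If the 2-face contains a 4-contact vertex $(z,t)$, then $z\ne0$ and Step 3 gives $\arg z\in I_{ij}\cap I_{i'j'}$. So $f$ is at most the number of pairs with $I_{ij}\cap I_{i'j'}\ne\emptyset$.

* $j=j'$, $i\ne i'$. Only cyclically adjacent arcs of the tiling for $j$ meet. This makes $k$ pairs for each $j$, so $kn$ in all.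
* $j\ne j'$. The $2k$ endpoints for $j$ and for $j'$ are distinct: if $\arg m_j-\arg\eta=\arg m_{j'}-\arg\eta'$, then the oriented angle from $\eta$ to $\eta'$ equals that from $m_j$ to $m_{j'}$. For $\eta=\eta'$ this is impossible since $e_j,e_{j'}$ have different outer normal directions, and for $\eta\ne\eta'$ it contradicts (G3). So the endpoints cut the circle into $2k$ pieces. Suppose $x\in I_{ij}\cap I_{i'j'}$. Then $x$ is an endpoint of at most one of the two arcs, so the intersection contains an interval on at least one side of $x$, hence an interior point of some piece. No endpoint lies inside a piece, so the whole piece is contained in $I_{ij}\cap I_{i'j'}$. In the interior of a piece the extreme vertices for $j$ and for $j'$ are unique, so each piece determines $(i,i')$. Hence there are at most $2k$ pairs for each $\{j,j'\}$, and at most $2k\binom n2=kn(n-1)$ in all.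

Thus $f\le kn+kn(n-1)=kn^2$. By Step 1 each 4-contact placement, as a copy of $P$, comes from at least one 4-contact vertex of $F$, and by (5) there are at most $f\le kn^2$ of these. Nowhere did we use that the four edges are distinct. This proves Theorem 2. $\blacksquare$

## 10. When the bound $\widetilde O(kn)$ does hold

We prove Theorem 3. Part (1) combines Theorems 1 and 2. For $n\ge4$ we have $n-3\ge n/4$, so both bounds have order $kn^2$.

**Part (2).** The lower bound is Theorem 1 with $m=k$, $M=n$. Suppose $N(k,n)\le Ck^an\log^c(k+n)$ for all $k,n$. Take $k=n$: by Theorem 1, $\frac{n^3}{16}\le Cn^{a+1}\log^c(2n)$ for all $n\ge4$, and letting $n\to\infty$ forces $a\ge2$.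

**Part (3), "only if".** If $N(k,n)\le Ckn\log^c(k+n)$ on $S$, then by Theorem 1, for $(k,n)\in S$,
$$\tfrac1{16}kn\min(k,n)\le N(k,n)\le Ckn\log^c(k+n),$$
so $\min(k,n)\le16C\log^c(k+n)$ on $S$.

**Part (3), "if".** Suppose $\min(k,n)\le C'\log^{c'}(k+n)$ on $S$, and let $(k,n)\in S$.

* If $n\le k$, Theorem 2 gives $N(k,n)\le kn^2=kn\min(k,n)\le C'kn\log^{c'}(k+n)$.
* If $k\le n$, the known bound quoted in Section 1 gives
$$N(k,n)=O(k^4n\log^2n)=O\big(kn\cdot\min(k,n)^3\log^2n\big)=O\big(kn\,\log^{3c'+2}(k+n)\big).$$

Since $k+n\ge8$, we have $\log(k+n)>1$, so in both cases $N(k,n)\le C''kn\log^{c''}(k+n)$ with $c''=3c'+2$ and a suitable $C''$. $\blacksquare$
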